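# Partial sums of the Radchenko–Viazovska interpolation formula in the Gelfand–Shilov space $S_1^1$

## 1. The generating function $F_\varepsilon(\tau,x)$ and its functional equation

Normalize the Fourier transform as $\widehat f(\xi)=\int_{\mathbb R} f(x)e^{-2\pi i x\xi}\,dx$. By the theorem of Radchenko and Viazovska (*Fourier interpolation on the real line*, Publ. Math. IHÉS 129 (2019)) there are even Schwartz functions $a_n:\mathbb R\to\mathbb R$, $n\ge0$, such that every even Schwartz function $f$ satisfies, with absolute convergence,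
$$f(x)=\sum_{n\ge 0} a_n(x)\,f(\sqrt n)+\sum_{n\ge 0}\widehat{a}_n(x)\,\widehat f(\sqrt n),\qquad x\in\mathbb R. \tag{1}$$
By linearity we use (1) for complex-valued $f$. Put $b_n^\pm=a_n\pm\widehat a_n$. Since the $a_n$ are even, $\widehat{b_n^\pm}=\pm b_n^\pm$.

The object on which everything below turns is the generating function
$$F_\varepsilon(\tau,x)=\sum_{n\ge0}b_n^\varepsilon(x)\,e^{i\pi n\tau},\qquad \varepsilon=\pm,\quad \tau\in\mathbb H=\{\operatorname{Im}\tau>0\},\ x\in\mathbb R .$$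
We write $F_\varepsilon(\tau)$ for the function $x\mapsto F_\varepsilon(\tau,x)$, and $\varphi_\tau(x)=e^{i\pi x^2\tau}$ for the Gaussian with complex parameter $\tau\in\mathbb H$. Recall that $\widehat{\varphi_\tau}=(-i\tau)^{-1/2}\varphi_{-1/\tau}$, with the principal branch, since $\operatorname{Re}(-i\tau)>0$.

**Convergence.** We check that $F_\varepsilon$ exists on all of $\mathbb H$. Let $t>0$ and apply (1) to $f=e^{-\pi tx^2}$, for which $f(\sqrt n)=e^{-\pi nt}$ and $\widehat f(\sqrt n)=t^{-1/2}e^{-\pi n/t}$. Absolute convergence of the first series gives $\sum_n|a_n(x)|e^{-\pi nt}<\infty$. Applying (1) to $e^{-\pi x^2/t}$ and looking at the second series gives $\sum_n|\widehat a_n(x)|e^{-\pi nt}<\infty$. Since $t>0$ is arbitrary, for each $x$ the function $F_\varepsilon(\cdot,x)$ is a convergent power series in $r=e^{i\pi\tau}$, $|r|<1$. So it is holomorphic on $\mathbb H$ and 2-periodic.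

**Functional equation.** We encode (1) for Gaussians in one identity. Let $F=\sum a_ne^{i\pi n\tau}$ and $\widetilde F=\sum\widehat a_ne^{i\pi n\tau}$. Formula (1) for $f=\varphi_\tau$ reads
$$F(\tau)+(-i\tau)^{-1/2}\widetilde F(-1/\tau)=\varphi_\tau .$$
Replace $\tau$ by $-1/\tau$. Since $-i(-1/\tau)=1/(-i\tau)$, this gives $F(-1/\tau)+(-i\tau)^{1/2}\widetilde F(\tau)=\varphi_{-1/\tau}$; multiply by $(-i\tau)^{-1/2}$:
$$\widetilde F(\tau)+(-i\tau)^{-1/2}F(-1/\tau)=(-i\tau)^{-1/2}\varphi_{-1/\tau}.$$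
Add $\varepsilon$ times the second identity to the first, and use $F_\varepsilon=F+\varepsilon\widetilde F$:
$$F_\varepsilon(\tau)+\varepsilon(-i\tau)^{-1/2}F_\varepsilon(-1/\tau)=\varphi_\tau+\varepsilon(-i\tau)^{-1/2}\varphi_{-1/\tau}.\tag{2}$$

**Example.** Take $\tau=i$, $\varepsilon=+$. Then (2) says $2F_+(i)=2\varphi_i$, that is, $\sum_n e^{-\pi n}b_n^+(x)=e^{-\pi x^2}$. This is (1) for the Gaussian $e^{-\pi x^2}$, which is its own Fourier transform.

What is $F_\varepsilon$ for? The coefficients of a power series are controlled by the size of its sum near the boundary of the disc. So a bound for $F_\varepsilon(\tau,\cdot)$ as $\operatorname{Im}\tau\to0$, in a norm that sees the decay in $x$, bounds $b_n^\pm$ in that norm with an explicit dependence on $n$. Such a bound decides in which topology the partial sums of (1) converge. We now make that question precise.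

## 2. The space $S_1^1$ and convergence of $P_Nf$

**Definition.** For $h>0$ let $S^1_{1,h}$ be the Banach space of smooth $f:\mathbb R\to\mathbb C$ with finite norm
$$\|f\|_{h}=\sup_{k,m\ge0}\ \sup_{x\in\mathbb R}\frac{h^{k+m}\,|x^k f^{(m)}(x)|}{k^k\,m^m}\qquad(0^0=1).\tag{3}$$
For $h'>h$ we have $S^1_{1,h'}\subset S^1_{1,h}$ continuously. The Gelfand–Shilov space is $S_1^1=\bigcup_{h>0}S^1_{1,h}$ with the inductive-limit topology. A sequence $g_N$ converges to $g$ in $S_1^1$ if for some $h>0$ all of $g,g_N$ lie in $S^1_{1,h}$ and $\|g_N-g\|_h\to0$. We work in the closed subspace of even functions.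

**Example (a function outside $S_1^1$).** Take $k=0$ in (3). Since $m^m\le e^m m!$, we get $|f^{(m)}(x)|\le\|f\|_h\,m!\,(e/h)^m$, so the Taylor series of $f$ at every point converges to $f$ within distance $h/e$. Hence a nonzero smooth function with compact support is not in $S_1^1$. Functions inside $S_1^1$ appear after Lemma 1.

The question, which comes from Gabriele Cassese and João P. G. Ramos, "On the regularity of Fourier interpolation formulas", arXiv:2503.15733 (2025), is whether the system $\{a_n,\widehat a_n\}$ is a Schauder basis of $S_1^1$ in the following sense. For even $f\in S_1^1$ put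
$$P_Nf=\sum_{n=0}^{N} f_n,\qquad f_n=f(\sqrt n)\,a_n+\widehat f(\sqrt n)\,\widehat a_n .$$
Does $P_Nf\to f$ in the topology of $S_1^1$ for every even $f\in S_1^1$? Uniqueness of coefficients is not required. Indeed, Poisson summation $\sum_{k\in\mathbb Z}f(k)=\sum_{k\in\mathbb Z}\widehat f(k)$ is, for even $f$, a linear relation among the functionals $f\mapsto f(\sqrt n)$, $f\mapsto\widehat f(\sqrt n)$. It is a known fact that all $a_n,\widehat a_n$ lie in one $S^1_{1,h}$ with an absolute $h$. This membership alone does not say how their norms grow with $n$, and the growth is what matters. We shall not use the fact; it comes out again in Section 3.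

The answer is yes. Section 3 replaces (3) by exponential weights, states the results, and shows what has to be known about $a_n$.

## 3. Exponential weights on a function and on its Fourier transform

For $c\ge0$ and $g:\mathbb R\to\mathbb C$ let $\|g\|_{(c)}=\sup_xe^{c|x|}|g(x)|$. Let $E_c$ be the space of even continuous integrable $g$ with
$$|||g|||_c:=\max\bigl(\|g\|_{(c)},\|\widehat g\|_{(c)}\bigr)<\infty .$$
For Gaussians the weighted norm is explicit. With $v=\operatorname{Im}z$ and $\kappa=c^2/4\pi$, the exponent $c|x|-\pi x^2v$ is largest at $|x|=c/2\pi v$, so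
$$\|\varphi_z\|_{(c)}=\sup_xe^{c|x|-\pi x^2v}=e^{\kappa/v}.\tag{4}$$

**Lemma 1.** (i) If $f\in S^1_{1,h}$, then $|f(x)|\le Me^{-b|x|}$ and $|\widehat f(\xi)|\le Me^{-b|\xi|}$ with $b=h/e$, $M=C_h\|f\|_h$.
(ii) If $g$ is even, continuous, integrable and $|||g|||_c\le M$ with $c>0$, then $g\in S^1_{1,h'}$ with $h'=c/8\pi$, and $\|g\|_{h'}\le C_cM$.

**Proof of (i).** We choose the best $k$ in (3). By definition $|f^{(m)}(x)|\le\|f\|_hm^mh^{-m}\,(k/h|x|)^k$ for every $k\ge1$, and the same without the last factor for $k=0$. Let $k=\lfloor h|x|/e\rfloor$. If $k\ge1$, then $k/(h|x|)\le1/e$, so $(k/h|x|)^k\le e^{-k}\le e^{1-h|x|/e}$. If $k=0$, then $h|x|/e<1$ and $1\le e^{1-h|x|/e}$. Hence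
$$|f^{(m)}(x)|\le e\,\|f\|_h\,m^mh^{-m}e^{-h|x|/e}\qquad(m\ge0).$$
The case $m=0$ is the claim for $f$. Integrating, $|2\pi\xi|^m|\widehat f(\xi)|\le\|f^{(m)}\|_{L^1}\le C_h\|f\|_hm^mh^{-m}$. The same choice with $m=\lfloor 2\pi h|\xi|/e\rfloor$ gives $|\widehat f(\xi)|\le C_h\|f\|_he^{-2\pi h|\xi|/e}$, which is stronger than the claim.

**Proof of (ii).** Decay of $\widehat g$ makes $g$ holomorphic in a strip, decay of $g$ on the real line is carried into the strip, and Cauchy's estimate finishes. Put $Y=c/4\pi$. Since $g$ is continuous and $\widehat g$ is integrable, Fourier inversion $g(\zeta)=\int\widehat g(\xi)e^{2\pi i\xi\zeta}d\xi$ holds on $\mathbb R$ and extends $g$ holomorphically to $|\operatorname{Im}\zeta|<c/2\pi=2Y$. For $|\operatorname{Im}\zeta|\le Y$ we get $|g(\zeta)|\le M\int e^{-c|\xi|+2\pi Y|\xi|}d\xi=M\int e^{-c|\xi|/2}d\xi=4M/c$.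

On the strip $0\le y\le Y$, $\zeta=x+iy$, consider
$$G_\pm(\zeta)=g(\zeta)\exp\bigl(\pm(c\zeta+ic\zeta^2/2Y)\bigr).$$
Since $\operatorname{Re}(i\zeta^2)=-2xy$, we have $|G_\pm|=|g|\,e^{\pm cx(1-y/Y)}$. So $|G_\pm|\le M$ on $y=0$, $|G_\pm|\le4M/c$ on $y=Y$, and $|G_\pm|\le(4M/c)e^{c|x|}$ inside. By Phragmén–Lindelöf, $|G_\pm|\le M\max(1,4/c)$ in the strip. Indeed, for $\delta>0$ we have $|e^{-\delta\zeta^2}|=e^{-\delta x^2+\delta y^2}\le e^{\delta Y^2}e^{-\delta x^2}$, so $G_\pm e^{-\delta\zeta^2}\to0$ as $|x|\to\infty$. The maximum principle bounds it by $e^{\delta Y^2}M\max(1,4/c)$; let $\delta\to0$.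

Using $G_+$ for $x\ge0$ and $G_-$ for $x<0$ gives $|g(x+iy)|\le C_cMe^{-c|x|/2}$ for $0\le y\le Y/2$. By $g(-\zeta)=g(\zeta)$ this holds for $|y|\le Y/2$. Cauchy's estimate on discs of radius $r=Y/2=c/8\pi$ about real points gives $|g^{(m)}(x)|\le C_cM\,m!\,r^{-m}e^{-c|x|/2}$ (the factor $e^{cr/2}$ is absorbed in $C_c$). Finally $m!\le m^m$, and $|x|^ke^{-c|x|/2}\le(2k/ec)^k$ by maximizing over $x$. Hence $|x^kg^{(m)}(x)|\le C_cM\,m^mr^{-m}\,k^k(ec/2)^{-k}$. The claim follows with $h'=\min(r,ec/2)=c/8\pi$. $\square$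

**Example.** $g(x)=1/\cosh(\pi x)$ is its own Fourier transform, and $g(x)\le2e^{-\pi|x|}$. So $g\in E_\pi$ and $g\in S_1^1$. Its coefficients $g(\sqrt n)=\widehat g(\sqrt n)$ have size about $2e^{-\pi\sqrt n}$. This is decay in $\sqrt n$, not in $n$.

**Example (why a fixed step is required).** Let $g_N(x)=e^{-N}/\cosh(\pi x/N)$. Since $\widehat{g_N}(\xi)=Ne^{-N}/\cosh(\pi N\xi)$, each $g_N$ lies in $E_{\pi/N}\subset S^1_1$, and $g_N\to0$ uniformly. But $g_N\not\to0$ in $S_1^1$: by Lemma 1(i), membership in $S^1_{1,h}$ forces decay $e^{-h|x|/e}$, while $g_N$ decays only like $e^{-\pi|x|/N}$. So no single $S^1_{1,h}$ contains all $g_N$.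

Now we see what is needed. If $f\in S^1_{1,h}$, all we know about the coefficients is $|f(\sqrt n)|,|\widehat f(\sqrt n)|\le Me^{-b\sqrt n}$. So we want, for small $c>0$, that $\|a_n\|_{(c)}$ and $\|\widehat a_n\|_{(c)}$ grow at most like $e^{c\sqrt n}$ times a power of $n$. Nothing smaller than $e^{c\sqrt n}$ is possible: we prove in Section 11 that $a_N(\sqrt N)=1$ for $N\ge1$, so $\|a_N\|_{(c)}\ge e^{c\sqrt N}$. Put $c_*=\sqrt3\,\pi$.

**Theorem A.** There is an absolute constant $C$ such that for all $n\ge0$, $x\in\mathbb R$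
$$|b^\pm_n(x)|\le C(1+n)^{5/2}\min\bigl(1,e^{-c_*(|x|-\sqrt n)}\bigr).$$
Hence $\|a_n\|_{(c)},\|\widehat a_n\|_{(c)}\le C(1+n)^{5/2}e^{c\sqrt n}$ for all $0\le c\le c_*$.

**Theorem B.** For every $h>0$ there is $h'>0$ such that for every even $f\in S^1_{1,h}$ the series $\sum_n\bigl(f(\sqrt n)a_n+\widehat f(\sqrt n)\widehat a_n\bigr)$ converges absolutely in $S^1_{1,h'}$ to $f$. In particular $P_Nf\to f$ in $S^1_1$.

**Theorem C.**
1. Let $b>0$, $0\le c<b$, $c\le c_*$. For $f\in E_b$ even Schwartz, $|||f-P_Nf|||_c\le C_{b-c}\,(1+N)^3e^{-(b-c)\sqrt N}\,|||f|||_b$.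
2. The loss $c<b$ and the exponent in part 1 are sharp. For every $b>0$ there is an even $f\in S_1^1\cap E_b$ such that for every $c\ge 0$ and all large $N$, $\|P_Nf-P_{N-1}f\|_{(c)}\ge\frac12e^{-(b-c)\sqrt N}$. In particular $P_Nf$ does not converge in $E_b$.
3. The threshold $c_*=\sqrt3\pi$ is sharp. All $a_n,\widehat a_n$ lie in $E_{c_*}$. For $c>c_*$ and $f_0(x)=e^{-\pi x^2}$ (which lies in every $E_b$), $P_Nf_0\notin E_c$ for infinitely many $N$; also $a_0\notin E_c$.
4. An even Schwartz function $f$ lies in $S_1^1$ if and only if $|f(\sqrt n)|+|\widehat f(\sqrt n)|=O(e^{-b\sqrt n})$ for some $b>0$. In that case $f\in E_c$ for all $c<b$, $c\le c_*$.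

**Proof of Theorem B, given Theorem A.** Let $f\in S^1_{1,h}$ be even. It is Schwartz, and Lemma 1(i) gives $|||f|||_b\le M$ with $b=h/e$. Let $c=\min(b/2,c_*)$. Since $\widehat{\widehat a_n}=a_n$, we have $\widehat{f_n}=f(\sqrt n)\widehat a_n+\widehat f(\sqrt n)a_n$, so Theorem A gives
$$|||f_n|||_c\le2CM(1+n)^{5/2}e^{-(b-c)\sqrt n}.$$
As $b-c\ge b/2>0$, these numbers are summable. By Lemma 1(ii), $\sum_n\|f_n\|_{h'}<\infty$ with $h'=c/8\pi$, which depends only on $h$. So $\sum f_n$ converges absolutely in the Banach space $S^1_{1,h'}$. Convergence there implies pointwise convergence, and by (1) the pointwise sum is $f$. Thus $f\in S^1_{1,h'}$ and $\|P_Nf-f\|_{h'}\to0$. $\square$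

Likewise, Theorem A with Lemma 1(ii) for $c=c_*$ shows again that all $a_n,\widehat a_n$ lie in $S^1_{1,h}$ with the absolute $h=c_*/8\pi$. It remains to prove Theorem A and then Theorem C. From here on $C$ denotes positive absolute constants that may change from line to line.

## 4. Which height $v$ to use in the Cauchy integral for $b_n^\varepsilon$

Since $F_\varepsilon$ is a power series in $e^{i\pi\tau}$, for every $v>0$
$$b_n^\varepsilon(x)=\tfrac12\int_{-1}^1F_\varepsilon(u+iv,x)\,e^{-i\pi n(u+iv)}\,du,\qquad \|b_n^\varepsilon\|_{(c)}\le e^{\pi nv}\sup_{|u|\le1}\|F_\varepsilon(u+iv)\|_{(c)}.\tag{5}$$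

The first thing to try is a fixed $v$, say $v=1$ or larger, where $F_\varepsilon$ will have an explicit and harmless formula. This bounds $\|b_n^\varepsilon\|_{(c)}$ by a constant times $e^{\pi nv}$. Multiplied by the available coefficient decay this gives $e^{\pi nv-b\sqrt n}\to\infty$, whatever fixed $v$ we take, and nothing follows. So $v$ must tend to $0$ as $n\to\infty$. If
$$\|F_\varepsilon(\tau)\|_{(c)}\le C v^{-5/2}e^{\kappa/v}\quad(0<v=\operatorname{Im}\tau\le1,\ \kappa=c^2/4\pi),$$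
then the exponent in (5) is $\kappa/v+\pi nv$. It is least at $v=\sqrt{\kappa/\pi n}$, with value $2\sqrt{\pi\kappa n}=c\sqrt n$, which is exactly what we want. The factor $e^{\kappa/v}$ is the norm (4) of the terms $\varphi_\tau$ that appear in (2) anyway.

So the task is this bound near the real line, for $c=0$ and $c=c_*$. We do it in two stages. In the region $D=\{|\operatorname{Re}\tau|\le1,|\tau|\ge1\}$, which reaches down to the real line only at $\pm1$, we use an integral formula for $F_\varepsilon$. Below the unit circle that formula is no longer available, and we use (2) to return to $D$.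

## 5. Theta functions, $\lambda$, $J$ and the kernels $K_\pm$

For $z\in\mathbb H$ let
$$\theta_2(z)=\sum_{n\in\mathbb Z}e^{i\pi(n+\frac12)^2z},\quad \theta(z)=\theta_3(z)=\sum_{n\in\mathbb Z}e^{i\pi n^2z},\quad\theta_4(z)=\sum_{n\in\mathbb Z}(-1)^ne^{i\pi n^2z},$$
$$\lambda=\theta_2^4/\theta_3^4,\qquad J=\lambda(1-\lambda)/16 .$$
We use these classical facts.

* $\lambda(z+2)=\lambda(z)$, $\lambda(-1/z)=1-\lambda(z)$, $\lambda(z+1)=\lambda/(\lambda-1)$, $\lambda\ne0,1$ on $\mathbb H$, and $\lambda(w)=16e^{i\pi w}(1+O(e^{-\pi\operatorname{Im}w}))$ as $\operatorname{Im}w\to\infty$. In particular $J\neq0$ on $\mathbb H$, and $J=r+O(r^2)$ in $r=e^{i\pi w}$.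
* $\lambda'/\lambda=i\pi\theta_4^4$ and $1-\lambda=\theta_4^4/\theta_3^4$. Hence $16J'=\lambda'(1-2\lambda)=i\pi\lambda\theta_4^4(1-2\lambda)=i\pi\lambda(1-\lambda)\theta^4(1-2\lambda)$, that is,
$$J'=i\pi J(1-2\lambda)\theta^4.\tag{6}$$
* $\theta(1-1/w)=\theta_4(-1/w)=(-iw)^{1/2}\theta_2(w)$.
* With $D=\{\tau\in\mathbb H:|\operatorname{Re}\tau|\le1,|\tau|\ge1\}$ and $C_0$ the unit semicircle in $\mathbb H$ from $-1$ to $1$, $\lambda$ maps $\operatorname{int}D$ conformally onto $\{\operatorname{Re}\lambda<\frac12\}\setminus(-\infty,0]$; $\operatorname{Re}\lambda=\frac12$ on $C_0$, and $\lambda<0$ on $\operatorname{Re}z=\pm1$.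

**The values of $J$ on $D$.** We have $J=\frac1{16}\bigl(\frac14-(\lambda-\frac12)^2\bigr)$, and squaring is injective on the open left half-plane. So $J$ is injective on $\operatorname{int}D$. The set $\{\operatorname{Re}\lambda<\frac12\}$ goes to $\mathbb C\setminus[\frac1{64},\infty)$, and the removed ray $\lambda\in(-\infty,0]$ corresponds to $J\in(-\infty,0]$. Therefore
$$J(\operatorname{int}D)=\mathbb C\setminus\bigl((-\infty,0]\cup[\tfrac1{64},\infty)\bigr),\qquad J\ge\tfrac1{64}\ \text{on }C_0,\qquad J<0\ \text{on }\operatorname{Re}z=\pm1.\tag{7}$$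
So $J$ has opposite signs on the two parts of the boundary of $D$. This decides the main estimate in Section 9.

**The construction of $a_n$.** From Radchenko–Viazovska we use the following. Let
$$K_+(\tau,z)=\frac{\theta(\tau)(1-2\lambda(\tau))\,\theta^3(z)J(z)}{J(z)-J(\tau)},\qquad K_-(\tau,z)=\frac{\theta(\tau)J(\tau)\,\theta^3(z)(1-2\lambda(z))}{J(z)-J(\tau)} .\tag{8}$$
Then $K_\pm(\tau,z)=\sum_{n\ge0}g_n^\pm(z)e^{i\pi n\tau}$ for $\operatorname{Im}\tau$ large, and
$$b_n^\pm(x)=\tfrac12\int_{C_0}g_n^\pm(z)\varphi_z(x)\,dz,\qquad a_n=\tfrac12(b_n^++b_n^-),\quad\widehat a_n=\tfrac12(b_n^+-b_n^-).\tag{9}$$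
As $\operatorname{Im}\tau\to\infty$ we have $\theta(\tau)\to1$, $\lambda(\tau)\to0$, $J(\tau)\to0$, so $g_0^+=\theta^3$ and $g_0^-=0$. More generally, expanding (8) in powers of $J(\tau)/J(z)$,
$$K_+=\theta(\tau)(1-2\lambda(\tau))\,\theta^3(z)\sum_{k\ge0}\frac{J(\tau)^k}{J(z)^k},\qquad K_-=\theta(\tau)\,\theta^3(z)(1-2\lambda(z))\sum_{k\ge1}\frac{J(\tau)^k}{J(z)^k}.\tag{10}$$
Since $J(\tau)=r+O(r^2)$, only $k\le n$ contributes to $r^n$. Thus $g_n^+=\theta^3p_n(1/J)$ with a polynomial $p_n$, where $p_n(0)$ is the coefficient of $e^{i\pi n\tau}$ in $\theta(1-2\lambda)$, and $g_n^-$ is $\theta^3(1-2\lambda)$ times a polynomial in $1/J$ without constant term. As $J\ne0$ on $\mathbb H$, all $g_n^\pm$ are holomorphic on $\mathbb H$ and 2-periodic.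

## 6. Size of $\theta$, $1-2\lambda$, $J$ near the cusps $\pm1$

The purpose of this section is a single parameter $T(z)$ that measures how close $z\in D$ is to $\pm1$. For $z\in D$ with $\operatorname{Re}z\ge0$ put $w=1/(1-z)=u+it$. For $\operatorname{Re}z<0$ use the $w$ of $-\bar z$; this changes $\theta,\lambda,J$ only by complex conjugation. Put $t(z)=t$ and $T(z)=\max(t(z),\frac12)$.

From $z=1-1/w$ we read off $\operatorname{Im}z=t/|w|^2$ and $\operatorname{Re}z=1-u/|w|^2$. So $\operatorname{Re}z\le1$ means $u\ge0$; $|z|\ge1$ means $|w-1|\ge|w|$, that is, $u\le\frac12$; and $\operatorname{Re}z\ge0$ means $|w|^2\ge u$. Also $1/\operatorname{Im}z=|w|^2/t=t+u^2/t$.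

**Case $t<\frac12$.** Here we are away from the cusp. From $|w|^2\ge u$ and $u\le\frac12$ we get $t^2\ge u-u^2\ge u/2\ge u^2$. Hence $|w|^2\le2t^2$ and $\operatorname{Im}z\ge1/(2t)>1$. On $D\cap\{\operatorname{Im}z\ge1\}$ the functions $\theta,\lambda,J$ are bounded, and $T=\frac12$.

**Case $t\ge\frac12$.** Here
$$\theta(z)=(-iw)^{1/2}\theta_2(w),\qquad\lambda(z)=\frac{\lambda(-1/w)}{\lambda(-1/w)-1}=\frac{1-\lambda(w)}{-\lambda(w)}=1-\frac1{\lambda(w)},\qquad J(z)=\frac{\lambda(w)-1}{16\lambda(w)^2}.$$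
On $t\ge\frac12$ we have $|\theta_2(w)|\le Ce^{-\pi t/4}$. We also have $|\lambda(w)|\asymp e^{-\pi t}$ and $|\lambda(w)-1|\asymp1$: for large $t$ from the expansion of $\lambda$, and on the remaining range by periodicity, non-vanishing and compactness. Also $|w|\le2t$, because $u\le\frac12\le t$.

Altogether, for $z\in D$ and $T=T(z)$,
$$|\theta(z)|\le CT^{1/2}e^{-\pi T/4},\quad|1-2\lambda(z)|\le Ce^{\pi T},\quad|J(z)|\le Ce^{2\pi T};\qquad|J(z)|\ge C^{-1}e^{2\pi T}\ \text{if }t(z)\ge\tfrac12.\tag{11}$$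
When $t\ge\frac12$, $u^2/t\le\frac12$. Hence
$$\text{either }\ T(z)\le1/\operatorname{Im}z\le T(z)+\tfrac12,\quad\text{or}\quad T(z)=\tfrac12\ \text{and}\ \operatorname{Im}z>1.\tag{12}$$

**The two curves we shall integrate over.** On the right half of $C_0$ we have $|z|=1$, so $w=\frac12+is$. The condition $\operatorname{Re}z\ge0$ gives $\frac14+s^2\ge\frac12$, so $s\ge\frac12$; and $|dz|=|dw|/|w|^2\le ds/s^2$, $t(z)=T(z)=s$. The left half is symmetric. On the vertical lines $z=\pm1+i/s$ we have $w=is$, $|dz|=ds/s^2$, $\operatorname{Im}z=1/s$. If $s$ stays above a fixed positive number, the upper bounds in (11) hold there with $T$ replaced by $s$, with other constants.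

**Moving contours near $\pm1$.** If a function tends to $0$ as $z\to\pm1$ inside $D$, the contour $C_0$ may be moved inside $D$ with its endpoints $\pm1$ kept. Cut at height $\eta$, the horizontal segment in $D$ from $C_0$ to $\pm1+i\eta$ has length $1-\sqrt{1-\eta^2}\to0$, the function is bounded on it, and so the segment contributes $0$ in the limit. By (12), $T\to\infty$ as $z\to\pm1$ in $D$. By (11), $\theta^3=O(T^{3/2}e^{-3\pi T/4})$ and $\theta^3(1-2\lambda)/J=O(T^{3/2}e^{-7\pi T/4})$ tend to $0$ there, and $|\varphi_z|\le1$. So this applies to all the integrands in (9).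

## 7. The case $n=0$: $b_0^+$ decays exactly at rate $c_*=\sqrt3\,\pi$

Since $b_0^-=0$, the simplest functions of the system are $a_0=\widehat a_0=\frac12b_0^+$ with $b_0^+(x)=\frac12\int_{C_0}\theta^3(z)\varphi_z(x)\,dz$. Let us compute.

**Formula.** Let $x\neq0$. Move $C_0$ to $-1\to-1+iH\to1+iH\to1$. The horizontal part is $O(e^{-\pi x^2H})\to0$ as $H\to\infty$. On $z=\pm1+is$ we have $\theta(z)=\theta_4(is)$, $\varphi_z(x)=e^{\pm i\pi x^2}e^{-\pi x^2s}$, $dz=i\,ds$. So the two lines give $\frac i2\bigl(e^{-i\pi x^2}-e^{i\pi x^2}\bigr)=\sin(\pi x^2)$ times the same integral: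
$$b_0^+(x)=\sin(\pi x^2)\int_0^\infty\theta_4(is)^3e^{-\pi x^2s}\,ds .\tag{13}$$
In particular $b_0^+(\sqrt m)=0$ for $m\ge1$.

**An integral.** For $A,B>0$,
$$\int_0^\infty s^{-3/2}e^{-A/s-Bs}\,ds=\sqrt{\pi/A}\;e^{-2\sqrt{AB}}.$$
Indeed, $s=y^{-2}$ turns it into $2\int_0^\infty e^{-Ay^2-B/y^2}dy=2e^{-2\sqrt{AB}}\int_0^\infty e^{-q^2}dy$ with $q=\sqrt Ay-\sqrt B/y$. The change $y\mapsto\sqrt{B/A}/y$ replaces $q$ by $-q$ and $dy$ by $\sqrt{B/A}\,y^{-2}dy$. Averaging the two forms, $\int_0^\infty e^{-q^2}dy=\frac1{2\sqrt A}\int_0^\infty e^{-q^2}\bigl(\sqrt A+\sqrt By^{-2}\bigr)dy=\frac1{2\sqrt A}\int_{-\infty}^\infty e^{-q^2}dq=\frac{\sqrt\pi}{2\sqrt A}$. We use it with $A=\frac{3\pi}4$, $B=\pi x^2$, so that $\sqrt{\pi/A}=2/\sqrt3$ and $2\sqrt{AB}=c_*|x|$.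

**Lower bound.** Since $\theta_4(is)=s^{-1/2}\theta_2(i/s)\ge2s^{-1/2}e^{-\pi/4s}$, (13) gives
$$|b_0^+(x)|\ge\tfrac{16}{\sqrt3}\,|\sin\pi x^2|\,e^{-c_*|x|}.\tag{14}$$

**Upper bound.** For $s\le1$, $\theta_4(is)\le Cs^{-1/2}e^{-\pi/4s}$, and for $s\ge1$, $|\theta_4(is)|\le C$. So for $|x|\ge1$, $|b_0^+(x)|\le Ce^{-c_*|x|}+Ce^{-\pi x^2}\le Ce^{-c_*|x|}$. By (11), $\theta^3$ is integrable on $C_0$, so $b_0^+$ is bounded. Hence
$$\|b_0^+\|_{(c_*)}\le C.\tag{15}$$
This is Theorem A for $n=0$, and it shows where $c_*$ comes from: $\theta^3$ decays like $e^{-3\pi s/4}$ at the cusps, and $\kappa=c^2/4\pi$ equals $\frac{3\pi}4$ exactly for $c=c_*$.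

## 8. Two contour formulas for $F_\varepsilon$ on $\operatorname{int}D$

Choose $h_1>1$ with $|J|\le\frac1{256}$ for $\operatorname{Im}z\ge h_1$.

**Formula on $C_0$.** We sum (9) over $n$. Let $z\in C_0$ and $\operatorname{Im}\tau>h_1$. By (7), $|J(\tau)|\le\frac1{256}\le\frac14J(z)$, so $|J(z)-J(\tau)|\ge J(z)/2$. Since $\theta(\tau),\lambda(\tau)$ and $J(\tau)$ are bounded there,
$$|K_+(\tau,z)|\le C|\theta(z)|^3,\qquad|K_-(\tau,z)|\le C|\theta^3(1-2\lambda)/J|(z).$$
Call the right side $B(z)$. By (11) it is integrable on $C_0$. As a function of $r=e^{i\pi\tau}$, $K_\varepsilon(\cdot,z)$ is holomorphic and bounded by $B(z)$ for $|r|<e^{-\pi h_1}$, so Cauchy's estimate gives $|g_n^\varepsilon(z)|\le B(z)e^{\pi nh_1}$. For $\operatorname{Im}\tau>h_1$ the series $\sum_n|g_n^\varepsilon(z)||r|^n$ is at most a constant (depending on $\tau$) times $B(z)$, so termwise integration is allowed: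
$$F_\varepsilon(\tau,x)=\tfrac12\int_{C_0}K_\varepsilon(\tau,z)\,\varphi_z(x)\,dz .\tag{16}$$
For $\tau$ in a compact subset of $\operatorname{int}D$, $J(\tau)$ stays in a compact set disjoint from $[\frac1{64},\infty)$, so the continuous function $|1-yJ(\tau)|$ has a positive minimum $\delta$ over $y\in[0,64]$ and such $\tau$. With $y=1/J(z)$ this says $|J(z)-J(\tau)|\ge\delta J(z)$ on $C_0$. Hence the right side of (16) is holomorphic on $\operatorname{int}D$, which is connected, and (16) holds on all of $\operatorname{int}D$.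

Where does (16) fail to give a bound? As $\tau$ approaches $C_0$, $J(\tau)$ approaches $[\frac1{64},\infty)$, the denominators $J(z)-J(\tau)$ become arbitrarily small, and taking absolute values in (16) gives nothing uniform. The remedy is to integrate where $J(z)$ is on the other side of $0$.

**Formula on $C_1$.** Let $C_1$ be the path $-1\to-1+ih_1\to1+ih_1\to1$. Let $\tau\in\operatorname{int}D$ with $\operatorname{Im}\tau<h_1$. Between $C_0$ and $C_1$, injectivity of $J$ leaves exactly one pole of $K_\varepsilon(\tau,\cdot)$, namely $z=\tau$; on the boundary there is none, by (7) and, on the horizontal part, injectivity again. The pole is simple, and by (6) its residue is, for both signs,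
$$\frac{\theta^4(1-2\lambda)J}{J'}(\tau)=\frac1{i\pi}.$$
Near $\pm1$ in $D$ we have $|J(z)|\to\infty$, so $|K_+|\le C_\tau|\theta^3|$ and $|K_-|\le C_\tau|\theta^3(1-2\lambda)/J|$ tend to $0$, and the short connecting segments contribute $0$ in the limit. The path $C_0$ followed by the reverse of $C_1$ is positively oriented, so $\int_{C_0}-\int_{C_1}=2\pi i\cdot\frac1{i\pi}\varphi_\tau=2\varphi_\tau$, and
$$F_\varepsilon(\tau)=\varphi_\tau+\tfrac12\int_{C_1}K_\varepsilon(\tau,z)\,\varphi_z\,dz .\tag{17}$$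
On the vertical parts $z=\pm1+i/s$, $s\ge1/h_1$, we use the parametrization of Section 6.

## 9. The bound for $F_\varepsilon$ on $D$

**Lemma 2.** For $c\in\{0,c_*\}$, $\kappa=c^2/4\pi\in\{0,\frac{3\pi}4\}$, and all $\tau\in D$: $\|F_\varepsilon(\tau,\cdot)\|_{(c)}\le C(1+1/\operatorname{Im}\tau)\,e^{\kappa/\operatorname{Im}\tau}$.

*Proof.* For fixed $x$ both sides of the inequality for $e^{c|x|}|F_\varepsilon(\tau,x)|$ are continuous in $\tau$, so we may take $\tau\in\operatorname{int}D$. Put $T=T(\tau)$.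

**Step 1: choice of contour.** The aim is
$$|J(z)-J(\tau)|\ge C^{-1}e^{2\pi\max(s,T)}\tag{18}$$
for all $z$ on the contour with parameter $s$.

*Case A: $\operatorname{Re}J(\tau)\le0$ or $|J(\tau)|\le\frac1{128}$.* Use (16); here $z\in C_0$, $J(z)\ge\frac1{64}$, $s\ge\frac12$, and $J(z)\ge C^{-1}e^{2\pi s}$ by (11). If $\operatorname{Re}J(\tau)\le0$, then $|J(z)-J(\tau)|^2=J(z)^2-2J(z)\operatorname{Re}J(\tau)+|J(\tau)|^2$, so the left side of (18) is at least $\max(J(z),|J(\tau)|)$. Either $t(\tau)\ge\frac12$ and $|J(\tau)|\ge C^{-1}e^{2\pi T}$, or $T=\frac12\le s$. In both cases (18) follows. If $|J(\tau)|\le\frac1{128}$, the left side is at least $J(z)/2\ge C^{-1}e^{2\pi s}$, and $T$ is bounded by the lower bound in (11), so again (18) holds.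

*Case B: $\operatorname{Re}J(\tau)\ge0$ and $|J(\tau)|\ge\frac1{128}$.* Then $\operatorname{Im}\tau<h_1$ by the choice of $h_1$, and we use (17). We have $|J(\tau)|\ge C^{-1}e^{2\pi T}$, by (11) if $t(\tau)\ge\frac12$, and trivially if $T=\frac12$. On the vertical parts $J(z)<0$, so $|J(z)-J(\tau)|\ge\max(|J(z)|,|J(\tau)|)$. For $s\ge\frac12$ we have $|J(z)|\ge C^{-1}e^{2\pi s}$, and for $s<\frac12$ we have $\max(s,T)=T$; so (18) holds. On the horizontal part $|J(z)|\le\frac1{256}\le\frac12|J(\tau)|$, so $|J(z)-J(\tau)|\ge\frac12|J(\tau)|\ge C^{-1}e^{2\pi T}$. The extra term $\varphi_\tau$ in (17) has norm $e^{\kappa/\operatorname{Im}\tau}$ by (4).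

On both contours $\|\varphi_z\|_{(c)}\le Ce^{\kappa s}$: on $C_0$ because $1/\operatorname{Im}z\le s+\frac12$ by (12), on the vertical parts because $1/\operatorname{Im}z=s$. On the horizontal part $\|\varphi_z\|_{(c)}\le C$. In all integrals $s\ge s_0$ with a fixed $s_0\in(0,\frac12]$. In Case A the horizontal contributions below are absent.

**Step 2: $\varepsilon=+$, $c=0$.** By (11), $|\theta(\tau)(1-2\lambda(\tau))|\le CT^{1/2}e^{3\pi T/4}$ and $|\theta^3J(z)|\le Cs^{3/2}e^{-3\pi s/4+2\pi s}$. With $|dz|\le ds/s^2$ and (18), the integral is at most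
$$CT^{1/2}e^{3\pi T/4}\Bigl(\int_{s_0}^\infty s^{-1/2}e^{-3\pi s/4+2\pi s-2\pi\max(s,T)}ds+e^{-2\pi T}\Bigr)\le CT^{1/2}.$$
Indeed the part $s<T$ is at most $Ce^{-2\pi T}e^{5\pi T/4}=Ce^{-3\pi T/4}$, and the part $s>T$ is at most $Ce^{-3\pi T/4}$.

**Step 3: $\varepsilon=+$, $c=c_*$, $\kappa=\frac{3\pi}4$.** Repeating Step 2 with the factor $e^{\kappa s}$ would work for a fixed $c<c_*$: the part $s>T$ would be at most $C_ce^{(\kappa-3\pi/4)T}$. At $c=c_*$ the exponentials cancel and the part $s>T$ becomes $\int_T^\infty s^{-1/2}ds=\infty$. So we split off the term responsible, which is a multiple of the function $b_0^+$ that Section 7 computed exactly. Write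
$$K_+=\theta(\tau)(1-2\lambda(\tau))\,\theta^3(z)\Bigl[1+\frac{J(\tau)}{J(z)-J(\tau)}\Bigr].$$
Since $\theta^3\varphi_z$ is holomorphic in $z$, the first term contributes $\theta(\tau)(1-2\lambda(\tau))\,b_0^+$ on either contour. By (15) its norm is at most $CT^{1/2}e^{3\pi T/4}$. The second term, with $|J(\tau)|\le Ce^{2\pi T}$, contributes at most
$$CT^{1/2}e^{3\pi T/4}\Bigl(\int_{s_0}^\infty s^{3/2}e^{-3\pi s/4}\,e^{2\pi T-2\pi\max(s,T)}\,e^{3\pi s/4}\frac{ds}{s^2}+1\Bigr).$$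
The part $s<T$ is at most $\int_0^Ts^{-1/2}ds=2T^{1/2}$, and the part $s>T$ is at most $C\int_T^\infty e^{2\pi(T-s)}ds\le C$. So the total is at most $CT^{1/2}e^{3\pi T/4}(T^{1/2}+1)\le CTe^{\kappa T}$.

**Step 4: $\varepsilon=-$, both $c$.** Here $|\theta(\tau)J(\tau)|\le CT^{1/2}e^{7\pi T/4}$ and $|\theta^3(1-2\lambda)(z)|\le Cs^{3/2}e^{\pi s/4}$. Since $0<\frac\pi4+\kappa\le\pi<2\pi$, the parts $s<T$ and $s>T$ are both at most $Ce^{(\pi/4+\kappa-2\pi)T}$, and the integral is at most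
$$CT^{1/2}e^{7\pi T/4}\Bigl(\int_{s_0}^\infty s^{-1/2}e^{(\pi/4+\kappa)s-2\pi\max(s,T)}ds+e^{-2\pi T}\Bigr)\le CT^{1/2}e^{\kappa T}+CT^{1/2}e^{-\pi T/4}\le CT^{1/2}e^{\kappa T}.$$

**Step 5: conclusion.** In all cases $\|F_\varepsilon(\tau)\|_{(c)}\le CTe^{\kappa T}$, plus $e^{\kappa/\operatorname{Im}\tau}$ in Case B. By (12), either $T\le1/\operatorname{Im}\tau$ or $T=\frac12$, and the lemma follows. $\square$

## 10. Descent to the real line and the proof of Theorem A

**Lemma 3.** For $c\in\{0,c_*\}$ and $0<v=\operatorname{Im}\tau\le1$: $\|F_\varepsilon(\tau,\cdot)\|_{(c)}\le Cv^{-5/2}e^{\kappa/v}$.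

*Proof.* **Step 1: reduction to $D$.** We move $\tau$ into $D$ by the maps appearing in (2) and count the moves. By periodicity start with $\tau_0$, $|\operatorname{Re}\tau_0|\le1$, $v_0=v$. While $|\tau_j|<1$, let $\tau_{j+1}=-1/\tau_j+2m_j$ with $m_j\in\mathbb Z$ and $|\operatorname{Re}\tau_{j+1}|\le1$. Put $v_j=\operatorname{Im}\tau_j$; then $v_{j+1}=v_j/|\tau_j|^2>v_j$.

We have $\tau_j=\gamma_j\tau_0$ with $\gamma_j\in SL_2(\mathbb Z)$; let $(c_j,d_j)$ be its bottom row. Then $v_j=v_0/|c_j\tau_0+d_j|^2\ge v_0$, so $|c_j\tau_0+d_j|\le1$. The imaginary part gives $|c_j|\le1/v_0$, and the real part gives $|d_j|\le1+|c_j||\operatorname{Re}\tau_0|\le1+1/v_0$. The $v_j$ are distinct, hence so are the pairs $(c_j,d_j)$. There are at most $(1+2/v_0)(3+2/v_0)\le15v_0^{-2}$ such pairs. So the process stops at some $\tau_k$ with $|\tau_k|\ge1$, that is, $\tau_k\in D$, and $k+1\le15v_0^{-2}$. If $k\ge1$, then $v_k=v_{k-1}/|\tau_{k-1}|^2\le1/v_{k-1}\le1/v_0$;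 if $k=0$, then $v_k=v_0\le1/v_0$. Thus $v_0\le v_j\le1/v_0$ for all $j$.

**Step 2: summation.** The weight $v^{1/4}$ makes the factor in (2) disappear, because $v_j^{1/4}|\tau_j|^{-1/2}=v_{j+1}^{1/4}$. By periodicity $F_\varepsilon(-1/\tau_j)=F_\varepsilon(\tau_{j+1})$, and $\operatorname{Im}(-1/\tau_j)=v_{j+1}$. So (2) and (4) give
$$v_j^{1/4}\|F_\varepsilon(\tau_j)\|_{(c)}\le v_j^{1/4}e^{\kappa/v_j}+v_{j+1}^{1/4}e^{\kappa/v_{j+1}}+v_{j+1}^{1/4}\|F_\varepsilon(\tau_{j+1})\|_{(c)}.$$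
Sum over $0\le j<k$, use $v_0\le v_j\le1/v_0$, and apply Lemma 2 at $\tau_k$:
$$v_0^{1/4}\|F_\varepsilon(\tau_0)\|_{(c)}\le2(k+1)v_0^{-1/4}e^{\kappa/v_0}+Cv_0^{-1/4}(1+1/v_0)e^{\kappa/v_0}\le Cv_0^{-9/4}e^{\kappa/v_0}.$$
Divide by $v_0^{1/4}$. $\square$

*Proof of Theorem A.* For $n=0$ use (15) and $b_0^-=0$. For $n\ge1$, (5) and Lemma 3 give $\|b_n^\varepsilon\|_{(c)}\le Cv^{-5/2}e^{\kappa/v+\pi nv}$ for $0<v\le1$.

* For $c=0$, $v=1/n$: $|b_n^\varepsilon(x)|\le Cn^{5/2}$.
* For $c=c_*$, $\kappa=\frac{3\pi}4$, $v=\sqrt{\kappa/\pi n}=\frac{\sqrt3}{2\sqrt n}\le1$: $\kappa/v+\pi nv=2\sqrt{\pi\kappa n}=c_*\sqrt n$, so $|b_n^\varepsilon(x)|\le Cn^{5/4}e^{-c_*(|x|-\sqrt n)}$.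

Together these are the first claim. For $0\le c\le c_*$ and real $y$ we have $\min(1,e^{-c_*y})\le e^{-cy}$ (check $y\ge0$ and $y<0$ separately). With $y=|x|-\sqrt n$ and $a_n=\frac12(b_n^++b_n^-)$, $\widehat a_n=\frac12(b_n^+-b_n^-)$, this is the second claim. $\square$

With Theorem A proved, the argument in Section 3 is complete: Theorem B holds, and $P_Nf\to f$ in $S_1^1$ for every even $f\in S_1^1$.

## 11. Rates, the values $b_n^\varepsilon(\sqrt m)$, and the threshold $\sqrt3\,\pi$: proof of Theorem C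

**Part 1.** Formula (1) for $f$ and for $\widehat f$ gives, pointwise, $f-P_Nf=\sum_{n>N}f_n$ and $\widehat f-\widehat{P_Nf}=\sum_{n>N}\widehat{f_n}$. With $\delta=b-c$, Theorem A yields
$$|||f-P_Nf|||_c\le2C\,|||f|||_b\sum_{n>N}(1+n)^{5/2}e^{-\delta\sqrt n}.$$
For $y\in[n-1,n]$ we have $(1+n)^{5/2}e^{-\delta\sqrt n}\le(2+y)^{5/2}e^{-\delta\sqrt y}$, so the sum is at most $\int_N^\infty(2+y)^{5/2}e^{-\delta\sqrt y}dy$. Put $y=(\sqrt N+q)^2$. Then $2+y\le2(1+\sqrt N+q)^2$, $dy=2(\sqrt N+q)\,dq$, and $1+\sqrt N+q\le(1+\sqrt N)(1+q)$. The integral is at most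
$$C(1+\sqrt N)^6e^{-\delta\sqrt N}\int_0^\infty(1+q)^6e^{-\delta q}dq\le C_\delta(1+N)^3e^{-\delta\sqrt N}.$$

**Part 4.** If $f\in S_1^1$, the coefficient decay is Lemma 1(i). Conversely, let $f$ be even Schwartz with $|f(\sqrt n)|,|\widehat f(\sqrt n)|\le Ae^{-b\sqrt n}$. Formula (1) for $f$ and $\widehat f$ and Theorem A give $|||f|||_c\le CA\sum_n(1+n)^{5/2}e^{-(b-c)\sqrt n}<\infty$ for $0\le c<b$, $c\le c_*$. So $f\in E_c$ for these $c$, and taking some such $c>0$, $f\in S_1^1$ by Lemma 1(ii).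

**Part 2, step 1: $b_n^\varepsilon(\sqrt m)=\delta_{nm}$ for $m\ge1$, $n\ge0$.** We need the values of $a_N$ at $\sqrt N$. Fix $h\ge h_1$. By (9), $b_n^\varepsilon(\sqrt m)=\frac12\int_{C_0}g_n^\varepsilon(z)e^{i\pi mz}dz$. Move $C_0$ to $-1\to-1+ih\to1+ih\to1$; the decay at $\pm1$ needed for this is that of $\theta^3$ times a polynomial in $1/J$, or of $\theta^3(1-2\lambda)/J$ times a polynomial in $1/J$ (Sections 5 and 6). Since $g_n^\varepsilon(z)e^{i\pi mz}$ is 2-periodic, the vertical parts cancel, and $b_n^\varepsilon(\sqrt m)=\frac12\int_{-1+ih}^{1+ih}g_n^\varepsilon(z)e^{i\pi mz}dz$. For $\operatorname{Im}\tau$ large, $|J(\tau)|\le\frac12|J(z)|$ on the segment, $K_\varepsilon(\tau,z)$ is bounded there, and, as for (16), we may sum under the integral: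
$$\sum_nb_n^\varepsilon(\sqrt m)e^{i\pi n\tau}=\tfrac12\int_{-1+ih}^{1+ih}K_\varepsilon(\tau,z)e^{i\pi mz}dz .$$
Take also $|\operatorname{Re}\tau|<1$ and $\operatorname{Im}\tau>h$, and shift the segment up to height $H\to\infty$. The rectangle between lies in $D$. Its vertical sides carry no pole, as $J(z)<0$ there while $J(\tau)\notin(-\infty,0]$, and they cancel by periodicity. By injectivity of $J$ the only pole crossed is $z=\tau$, with residue $\frac1{i\pi}e^{i\pi m\tau}$. It contributes $\frac12\cdot2\pi i\cdot\frac1{i\pi}e^{i\pi m\tau}=e^{i\pi m\tau}$. As $\operatorname{Im}z\to\infty$ we have $J(z)\to0$, so $K_+\to0$, $K_-$ stays bounded, and $e^{i\pi mz}\to0$ because $m\ge1$. So the shifted integral tends to $0$, and $\sum_nb_n^\varepsilon(\sqrt m)e^{i\pi n\tau}=e^{i\pi m\tau}$. Comparing coefficients of $e^{i\pi n\tau}$ proves the claim. In particular $a_N(\sqrt N)=1$ and $\widehat a_N(\sqrt N)=0$ for $N\ge1$.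

**Part 2, step 2: the function $f$.** We want a function whose decay rate is exactly $b$ and whose transform decays faster. Given $b>0$, fix $A>A'>b/2\pi$ and let $f(x)=e^{-b\sqrt{x^2+A^2}}$. For $\zeta=x+iy$ with $|y|\le A'$ we have $\operatorname{Re}(\zeta^2+A^2)=x^2-y^2+A^2>0$, so $f$ is holomorphic there. As $\sqrt{\zeta^2+A^2}=\pm\zeta+O(1/|\zeta|)$ for $\operatorname{Re}\zeta\to\pm\infty$, we have $|f(\zeta)|\le C_{b,A,A'}e^{-b|\operatorname{Re}\zeta|}$. Shifting the integral for $\widehat f(\xi)$ to $\operatorname{Im}\zeta=-A'$ for $\xi>0$, and to $\operatorname{Im}\zeta=A'$ for $\xi<0$, gives $|\widehat f(\xi)|\le C_{b,A,A'}e^{-2\pi A'|\xi|}$, and $2\pi A'>b$. So $f\in E_b$, hence $f\in S_1^1$ by Lemma 1(ii). Also $f(x)e^{b|x|}\to1$ as $|x|\to\infty$.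

**Part 2, step 3: the increments.** By step 1, $(P_Nf-P_{N-1}f)(\sqrt N)=f(\sqrt N)a_N(\sqrt N)+\widehat f(\sqrt N)\widehat a_N(\sqrt N)=f(\sqrt N)$. Hence for every $c\ge0$ and all large $N$,
$$\|P_Nf-P_{N-1}f\|_{(c)}\ge e^{c\sqrt N}f(\sqrt N)\ge\tfrac12e^{-(b-c)\sqrt N}.$$
With $c=b$ the increments have norm at least $\frac12$, so $P_Nf$ does not converge in $E_b$.

**Part 3, step 1: $a_n$ and $a_0$.** That $a_n,\widehat a_n\in E_{c_*}$ is Theorem A with $c=c_*$. Let $c>c_*$. Since $a_0=\frac12b_0^+$, (14) along the points with $x^2\in\frac12+\mathbb Z_{\ge0}$, where $|\sin\pi x^2|=1$, shows that $e^{c|x|}|a_0(x)|$ is unbounded. So $a_0\notin E_c$.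

**Part 3, step 2: the multiple of $b_0^+$ contained in $P_Nf_0$.** Let $f_0=e^{-\pi x^2}=\widehat{f_0}$, so $P_Nf_0=\sum_{n\le N}e^{-\pi n}b_n^+$. With $g_n^+=\theta^3p_n(1/J)$ from Section 5, put $Q_N=\sum_{n\le N}e^{-\pi n}p_n=Q_N(0)+XR_N(X)$. Then
$$P_Nf_0=Q_N(0)\,b_0^++\tfrac12\int_{C_0}\theta^3J^{-1}R_N(1/J)\,\varphi_z\,dz .$$
On $C_0$, $R_N(1/J)$ is bounded since $0<1/J\le64$. By (11), $|\theta^3/J|\le Cs^{3/2}e^{-\frac{3\pi}4s-2\pi s}$, and by (4) and (12), $\|\varphi_z\|_{(c')}\le C_{c'}e^{c'^2s/4\pi}$. So the integral has $\|\cdot\|_{(c')}$ at most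
$$C_{N,c'}\int_{1/2}^\infty s^{-1/2}e^{-\frac{11\pi}4s+\frac{c'^2}{4\pi}s}\,ds<\infty\qquad\text{for }c'<\sqrt{11}\,\pi .$$
Choose $c_*<c'<\min(c,\sqrt{11}\,\pi)$. If $Q_N(0)\ne0$, then along $|\sin\pi x^2|=1$ the bound (14) gives $e^{c'|x|}|Q_N(0)b_0^+(x)|\to\infty$, while the integral times $e^{c'|x|}$ stays bounded. So $P_Nf_0\notin E_{c'}$, hence $P_Nf_0\notin E_c$.

**Part 3, step 3: $Q_N(0)\neq0$ for infinitely many $N$.** Otherwise $e^{-\pi N}p_N(0)=Q_N(0)-Q_{N-1}(0)=0$ for all large $N$. Since $p_N(0)$ is the coefficient of $e^{i\pi N\tau}$ in $\theta(1-2\lambda)$, this function would be a polynomial in $e^{i\pi\tau}$, hence bounded on $\mathbb H$. But at $\tau=1+i/s$ we have $w=is$, and by Section 6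
$$\theta(1-2\lambda)(\tau)=s^{1/2}\theta_2(is)\Bigl(\frac2{\lambda(is)}-1\Bigr)\sim s^{1/2}\cdot2e^{-\pi s/4}\cdot\tfrac18e^{\pi s}=\tfrac14s^{1/2}e^{3\pi s/4}\to\infty\qquad(s\to\infty),$$
a contradiction. This proves part 3 and completes the proof of Theorem C. $\blacksquare$
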